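\title{Two toppling orders on the complete split graph:\\ a bijection through breadth-first trees}

\begin{abstract}
A recurrent sandpile configuration on the complete split graph can be toppled in rounds in two ways: in each round the clique topples before the independent set (CTI), or after it (ITC). We construct an explicit bijection on sorted recurrent configurations that preserves the height and carries the sequence of CTI round sizes to the sequence of ITC round sizes; in particular it carries the pair $(\mathsf{height},\mathsf{wtopple}_{CTI})$ to $(\mathsf{height},\mathsf{wtopple}_{ITC})$. Each toppling order is encoded by plane trees with black and white vertices whose levels are the rounds, and the bijection keeps the tree and moves the colors. We deduce a $q$-binomial identity for each sequence of round sizes and identify both generating functions with $\langle\nabla e_{n+d},e_nh_d\rangle$. We also show that no bijection transports the number of clique vertices toppled in the first round.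
\end{abstract}

\section{Introduction}\label{sec:intro}

Fix integers $n\ge1$ and $d\ge1$, and put $N=n+d$. The \emph{complete split graph} $S_{n,d}$ has vertex set $K\sqcup I$ with $|K|=n+1$ and $|I|=d$. Every two distinct vertices of $K$ are joined by one edge, no two vertices of $I$ are adjacent, and every vertex of $K$ is joined by one edge to every vertex of $I$. One vertex $s\in K$ is the \emph{sink}. The $n$ elements of $K^\circ=K\setminus\{s\}$ are the \emph{clique vertices}, of degree $N$, and the $d$ elements of $I$ are the \emph{independent vertices}, of degree $n+1$.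

A \emph{configuration} $c$ assigns an integer $c(v)\ge0$, thought of as a number of grains, to each non-sink vertex $v$, and $\mathsf{height}(c)=\sum_{v\ne s}c(v)$. A non-sink vertex $v$ is \emph{unstable} if $c(v)\ge\deg(v)$, and $c$ is \emph{stable} if no vertex is unstable. \emph{Toppling} $v$ decreases $c(v)$ by $\deg(v)$ and adds $1$ at each non-sink neighbor of $v$. Toppling the sink adds $1$ at every non-sink vertex. A sequence of topplings of non-sink vertices is \emph{legal} if each vertex is unstable at the moment it topples, and a \emph{stabilization} is a legal sequence that ends in a stable configuration. We use one standard fact, the \emph{abelian property}: the number of times a given vertex topples is the same in all stabilizations of a given configuration. A stable configuration is \emph{recurrent} if, after the sink is toppled once, every non-sink vertex topples exactly once during stabilization (Dhar's criterion).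

Permuting the vertices inside $K^\circ$ and inside $I$ is a symmetry of the model, so we keep one representative of each orbit: $c$ is \emph{sorted} if its values are weakly increasing along a fixed ordering of $K^\circ$ and along a fixed ordering of $I$. Let $\mathrm{SortRec}(n,d)$ be the set of sorted recurrent configurations.

The abelian property says that the order of the topplings does not affect their number. It does affect how long a vertex waits. There are two natural ways to organize the stabilization so as to respect the two parts of the graph. Topple the sink, and then perform rounds $i=1,2,\dots$, each made of two phases. An \emph{I-phase} topples simultaneously all vertices of $I$ that are unstable at that moment, and a \emph{K-phase} does the same for $K^\circ$. In \emph{ITC toppling} each round is an I-phase followed by a K-phase; in \emph{CTI toppling} each round is a K-phase followed by an I-phase. Phases in which nothing topples still count, and the process stops as soon as every non-sink vertex has toppled. For $*\in\{CTI,ITC\}$ let $a_i^*(c)$ and $b_i^*(c)$ be the numbers of clique and of independent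 vertices that topple in round $i$, let $r_i^*(c)=a_i^*(c)+b_i^*(c)$ be the \emph{round size}, and put
\[
\mathsf{wtopple}_*(c)=\sum_{i\ge1}(i-1)\,r_i^*(c).
\]
This weight is the total number of full rounds that the vertices wait before they topple.

In CTI an independent vertex profits from the clique vertices of its own round; in ITC it is the other way around. So the two weights of one configuration differ in general. Take $n=d=1$, a triangle $s,x,y$ with $x\in K^\circ$ and $y\in I$. The stable values are $0$ and $1$, and $(c(x),c(y))=(0,0)$ is not recurrent because it is still stable after the sink topples. For $(1,1)$ both vertices topple in round $1$ of either process. For $(1,0)$ the vertex $y$ must wait for $x$, which costs nothing in CTI and one round in ITC, so the weights are $0$ and $1$. For $(0,1)$ they are $1$ and $0$. Exchanging $(1,0)$ and $(0,1)$ preserves the height and converts one weight into the other. This exchange comes from the reflection of the triangle. For $d\ge2$ the degrees $N$ and $n+1$ differ and no such symmetry is available, but one may still ask whether the two weights have the same joint distribution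 with the height. That is: is there a bijection $\Psi$ of $\mathrm{SortRec}(n,d)$ with $\mathsf{height}(\Psi(c))=\mathsf{height}(c)$ and $\mathsf{wtopple}_{ITC}(\Psi(c))=\mathsf{wtopple}_{CTI}(c)$ for all $c$? This problem comes from the paper of Derycke, Dukes and Le Borgne \cite{DDL}. The answer is yes, in a stronger form.

\begin{theorem}\label{thm:main}
Let $n,d\ge1$. The map $\Psi=\Phi_I\circ\Theta\circ\Phi_C^{-1}$ of \eqref{eq:Psi} is a bijection $\mathrm{SortRec}(n,d)\to\mathrm{SortRec}(n,d)$ such that, for every $c\in\mathrm{SortRec}(n,d)$,
\[
\bigl(\mathsf{height}(c),\mathsf{wtopple}_{CTI}(c)\bigr)=\bigl(\mathsf{height}(\Psi(c)),\mathsf{wtopple}_{ITC}(\Psi(c))\bigr).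
\]
Moreover $r_i^{CTI}(c)=r_i^{ITC}(\Psi(c))$ for every $i\ge1$.
\end{theorem}

The proof reads each process as the breadth-first exploration of a plane tree with $N$ non-root vertices, of which $n$ are black (clique) and $d$ are white (independent), in such a way that round $i$ topples the vertices of depth $i$. The map $\Phi_C$ (Section~\ref{sec:cti}) encodes CTI toppling by the colored trees in which the eldest child of every non-root vertex is black. The map $\Phi_I$ (Section~\ref{sec:itc}) encodes ITC toppling by those in which every non-root vertex with a child is black. A tree has a staircase diagram, and the height counts, up to a constant, the cells in black rows for $\Phi_C$ and the cells in black columns for $\Phi_I$. The map $\Theta$ (Section~\ref{sec:psi}) keeps the tree and recolors it through a permutation that matches rows with columns of the same length and sends each eldest child to its parent. Section~\ref{sec:gf} draws consequences for generating functions, and Section~\ref{sec:limit} shows that the round sizes cannot be refined to the numbers $a_i$.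

Throughout, $[v]=\{1,\dots,v\}$, $[0]=\emptyset$, and $h_0=\binom n2+nd$, the number of edges that do not contain the sink. We shall use the identity $n(N-1)-\binom n2=h_0$.

\section{Thresholds}\label{sec:thresholds}

What matters about a vertex of a stable configuration is the number of grains it still needs after the sink has toppled. For a stable $c$ define the \emph{thresholds}
\[
k(v)=N-1-c(v)\quad(v\in K^\circ),\qquad m(v)=n-c(v)\quad(v\in I).
\]
A sorted stable configuration is the same thing as a multiset of $n$ values $k(v)$ and a multiset of $d$ values $m(v)$, that is, a pair of sequences $k_1\le\dots\le k_n$ in $\{0,\dots,N-1\}$ and $m_1\le\dots\le m_d$ in $\{0,\dots,n\}$. Summing the definitions gives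
\begin{equation}\label{eq:height}
\mathsf{height}(c)=n(N-1)+nd-\sum_{j=1}^n k_j-\sum_{j=1}^d m_j .
\end{equation}
The rules of CTI and ITC toppling make sense for every stable $c$, if we also stop once a whole round topples nothing.

\begin{lemma}\label{lem:burn}
Let $c$ be stable. Topple the sink and then perform a legal sequence of topplings.
\begin{enumerate}
\item[(a)] No vertex topples twice.
\item[(b)] At a moment when $A$ clique vertices and $B$ independent vertices have toppled, an untoppled $v\in K^\circ$ is unstable if and only if $k(v)\le A+B$, an untoppled $v\in I$ is unstable if and only if $m(v)\le A$, and the toppled vertices are stable.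
\item[(c)] For each $*\in\{CTI,ITC\}$, the configuration $c$ is recurrent if and only if $*$ toppling of $c$ topples every non-sink vertex.
\item[(d)] Let $U$ be a nonempty set of non-sink vertices, and let $A_U$ and $B_U$ be the numbers of clique and of independent vertices outside $U$. If $k(v)>A_U+B_U$ for all $v\in U\cap K^\circ$ and $m(v)>A_U$ for all $v\in U\cap I$, then $c$ is not recurrent.
\end{enumerate}
\end{lemma}

\begin{proof}
As long as no vertex has toppled twice, a vertex $v$ has received at most one grain from each neighbor, the sink included. If $v$ has already toppled, it holds at most $c(v)+\deg(v)-\deg(v)<\deg(v)$ grains and is stable. Hence there is no first moment at which a vertex topples a second time, which proves (a) and the last claim of (b). An untoppled clique vertex is adjacent to the sink and to all toppled vertices, so it holds $c(v)+1+A+B$ grains, and this is at least $N$ exactly when $k(v)\le A+B$. An untoppled independent vertex is adjacent to the sink and to the toppled clique vertices only, so it holds $c(v)+1+A$ grains, and this is at least $n+1$ exactly when $m(v)\le A$.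

For (c), toppling a vertex never removes grains from another, so the vertices of a phase may be toppled one after the other in a legal way. By (a) the process makes at most $N$ topplings, so it stops. It stops in a stable configuration: either all vertices have toppled and (b) applies, or a whole round found no unstable vertex. Thus the process is a stabilization, and the abelian property together with (a) gives (c). For (d), as long as no vertex of $U$ has toppled we have $A\le A_U$ and $B\le B_U$, so by (b) no vertex of $U$ is unstable. Hence no vertex of $U$ ever topples.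
\end{proof}

\section{Breadth-first trees and their diagrams}\label{sec:trees}

To see which object records the rounds, remove the independent set for a moment; Lemma~\ref{lem:burn} and \eqref{eq:height} remain valid with $d=0$. Number the vertices so that $k_1\le\dots\le k_n$. If $k_j<j$ for all $j$, the order $1,2,\dots,n$ is legal; if $k_j\ge j$ for some $j$, the set $U=\{j,\dots,n\}$ never topples. So recurrence means $k_j<j$ for all $j$. Vertex $j$ becomes unstable when vertex $k_j$ has toppled, where vertex $0$ is the sink, and it is natural to call $k_j$ the parent of $j$. The height is $\binom n2+\sum_j(j-1-k_j)$. This leads to the following definitions, now with $N$ vertices.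

Let $\mathcal T$ be the set of weakly increasing maps $\pi:[N]\to\{0,\dots,N-1\}$ with $\pi(v)<v$ for all $v$, and set $\pi(0)=0$. These are the parent maps of plane trees whose vertices $0,1,\dots,N$ are numbered in breadth-first order, level by level from the root $0$ and from left to right in each level. We call $\pi$ a \emph{tree} and write it as the word $\pi(1)\cdots\pi(N)$; the proofs use only the definition of $\mathcal T$. Put $\operatorname{dep}(0)=0$ and $\operatorname{dep}(v)=\operatorname{dep}(\pi(v))+1$ for $v\ge1$. For $i\ge1$ let $L_i=\{v:\operatorname{dep}(v)=i\}$ be the $i$-th \emph{level}, let $\ell$ be the maximal depth, and let $R_i=|L_1|+\dots+|L_i|$, with $R_0=0$. Define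
\[
E(\pi)=\{v\in[N]:\pi(v)>\pi(v-1)\},\qquad P(\pi)=\pi([N])\setminus\{0\}.
\]

\begin{lemma}\label{lem:levels}
Let $\pi\in\mathcal T$.
\begin{enumerate}
\item[(a)] The depth is weakly increasing on $\{0,\dots,N\}$. The levels $L_i=\{R_{i-1}+1,\dots,R_i\}$ are consecutive intervals, nonempty exactly for $1\le i\le\ell$.
\item[(b)] For $v\in[N]$ and $i\ge1$: $\operatorname{dep}(v)\le i$ if and only if $\pi(v)\le R_{i-1}$.
\item[(c)] For $2\le j\le\ell$, the first element of $L_j$ lies in $E(\pi)$.
\item[(d)] The map $\pi$ restricts to a bijection $E(\pi)\to P(\pi)$.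
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $\operatorname{dep}(0)<\operatorname{dep}(1)$. Let $v\ge2$ and suppose that the depth is weakly increasing on $\{0,\dots,v-1\}$. Since $\pi(v-1)\le\pi(v)\le v-1$, we get $\operatorname{dep}(\pi(v-1))\le\operatorname{dep}(\pi(v))$, that is, $\operatorname{dep}(v-1)\le\operatorname{dep}(v)$. So the levels are consecutive intervals, and none below $\ell$ is empty because $\pi$ maps $L_i$ into $L_{i-1}$ for $i\ge2$.

(b) By (a) the vertices of depth at most $i-1$ are $0,1,\dots,R_{i-1}$, and $\operatorname{dep}(v)\le i$ means $\operatorname{dep}(\pi(v))\le i-1$.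

(c) If $f$ is the first element of $L_j$, then $f-1\in L_{j-1}$. So $\pi(f-1)$ has depth $j-2$ and $\pi(f)$ has depth $j-1$, and (a) gives $\pi(f)>\pi(f-1)$.

(d) Since $\pi$ is weakly increasing and $\pi(0)=0$, the condition $\pi(v)>\pi(v-1)$ says that $\pi(v)$ is positive and that $v$ is the first place where this value is taken. Each positive value has exactly one first occurrence.
\end{proof}

Thus $P(\pi)$ is the set of non-root parents, and $E(\pi)$ is the set of their eldest children. A \emph{colored tree} is a pair $(\pi,\kappa)$ with $\pi\in\mathcal T$ and $\kappa\subseteq[N]$, $|\kappa|=n$. The elements of $\kappa$ are \emph{black} and will be clique vertices; the $d$ elements of $[N]\setminus\kappa$ are \emph{white} and will be independent vertices. Let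
\[
\mathcal X_C=\{(\pi,\kappa):E(\pi)\subseteq\kappa\},\qquad
\mathcal X_I=\{(\pi,\kappa):P(\pi)\subseteq\kappa\}.
\]
For a colored tree let $A_i=|\kappa\cap[R_i]|$ and $B_i=R_i-A_i$ count the black and white vertices of the first $i$ levels, and let $\iota(\kappa)$ be the number of pairs $x<y$ with $x$ white and $y$ black. The number of pairs $x<y$ with $x$ black and $y$ white is then $nd-\iota(\kappa)$. Counting the vertices before and after each black vertex by color gives
\begin{equation}\label{eq:iota}
\sum_{v\in\kappa}(v-1)=\binom n2+\iota(\kappa),\qquad \sum_{v\in\kappa}(N-v)=\binom n2+nd-\iota(\kappa).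
\end{equation}

Finally, the \emph{diagram} of $\pi$ is $D(\pi)=\{(u,w)\in[N]^2:\pi(w)<u<w\}$, drawn with the cell $(u,w)$ in column $u$ and row $w$ (Figure~\ref{fig:tree}). The lengths of row $v$ and of column $u$ are
\[
\lambda(v)=v-1-\pi(v),\qquad \rho(u)=\#\{w\in[N]:w>u,\ \pi(w)<u\}.
\]
So $\lambda(v)$ counts the vertices strictly between $v$ and its parent, as in the height formula for $d=0$, and $\rho(u)$ counts the vertices after $u$ whose parent comes before $u$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.55,font=\small]
\begin{scope}[every node/.style={circle,draw,inner sep=1.5pt}]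
\node (v0) at (3,-0.5) {0};
\node (v1) at (1,-2.5) {1}; \node (v2) at (3,-2.5) {2}; \node (v3) at (5,-2.5) {3};
\node (v4) at (0,-4.5) {4}; \node (v5) at (2,-4.5) {5}; \node (v6) at (5,-4.5) {6};
\node (v7) at (0,-6.5) {7};
\end{scope}
\draw (v0)--(v1) (v0)--(v2) (v0)--(v3) (v1)--(v4) (v1)--(v5) (v3)--(v6) (v4)--(v7);
\begin{scope}[shift={(9,0)}]
\foreach \x/\y in {1/2,1/3,2/3,2/4,3/4,2/5,3/5,4/5,4/6,5/6,5/7,6/7}
  \filldraw[fill=gray!35] (\x-1,1-\y) rectangle (\x,-\y);
\draw[gray!50] (0,0) grid (7,-7);
\draw[dashed] (0,0)--(7,-7);
\foreach \x/\y in {1/4,3/6,4/7} \fill (\x-0.5,0.5-\y) circle (0.13);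
\foreach \x in {1,...,7} {\node at (\x-0.5,0.5) {\x}; \node at (-0.5,0.5-\x) {\x};}
\foreach \x/\y in {1/0,2/1,3/2,4/2,5/3,6/2,7/2} \node at (7.6,0.5-\x) {\y};
\foreach \x/\y in {1/2,2/3,3/2,4/2,5/2,6/1,7/0} \node at (\x-0.5,-7.6) {\y};
\node at (7.6,0.5) {$\lambda$}; \node at (-0.5,-7.6) {$\rho$};
\end{scope}
\end{tikzpicture}
\caption{The tree with parent word $\pi=0001134$ and its diagram: the cell in column $u$ and row $w$ is shaded when $\pi(w)<u<w$. Row lengths $\lambda$ are on the right, column lengths $\rho$ at the bottom. The dots mark the positions $(\pi(v),v)$ for the eldest children $v=4,6,7$ of the non-root parents $1,3,4$; the row to the right of a dot and the column above it have the same length.}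
\label{fig:tree}
\end{figure}

\section{The case $n=1$, $d=2$}\label{sec:small}

This is the smallest case in which the two parts have different degrees. Let $x$ be the clique vertex and $y_1,y_2$ the independent vertices. Here $N=3$ and $h_0=2$, a stable configuration is a triple $(k;m_1,m_2)$ with $k\le2$ and $m_1\le m_2\le1$, and its height is $4-k-m_1-m_2$. Until $x$ topples only the $y_j$ with $m_j=0$ can topple, and afterwards all can. So recurrence means $k\le\#\{j:m_j=0\}$, which leaves six configurations.

In CTI, if $k=0$ then $x$ topples first and $y_1,y_2$ follow in the same round. For $(1;0,0)$ and $(2;0,0)$, round $1$ topples $y_1,y_2$ and round $2$ topples $x$. For $(1;0,1)$, round $1$ topples $y_1$ and round $2$ topples $x,y_2$. In ITC, if $m_1=m_2=0$ then $y_1,y_2$ topple first and $x$ follows in the same round. For $(0;0,1)$ and $(1;0,1)$, round $1$ topples $y_1,x$ and round $2$ topples $y_2$. For $(0;1,1)$, round $1$ topples $x$ and round $2$ topples $y_1,y_2$. The six pairs (height, weight) are distinct and are the same for both processes, so $\Psi$ exists and is forced: it sends the CTI entry of each line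 of Table~\ref{tab:small} to the ITC entry.

\begin{table}[ht]
\centering
\begin{tabular}{ccc|cc|cc|cc}
 & & & \multicolumn{2}{c|}{CTI} & \multicolumn{2}{c|}{ITC} & & \\
$\pi$ & $\lambda$ & $\rho$ & $c$ & black & $\Psi(c)$ & black & height & round sizes\\ \hline
$000$ & $012$ & $210$ & $(0;0,0)$ & $3$ & $(0;0,0)$ & $1$ & $4$ & $(3)$\\
$000$ & $012$ & $210$ & $(0;0,1)$ & $2$ & $(1;0,0)$ & $2$ & $3$ & $(3)$\\
$000$ & $012$ & $210$ & $(0;1,1)$ & $1$ & $(2;0,0)$ & $3$ & $2$ & $(3)$\\
$001$ & $011$ & $110$ & $(1;0,0)$ & $3$ & $(0;0,1)$ & $1$ & $3$ & $(2,1)$\\
$002$ & $010$ & $100$ & $(2;0,0)$ & $3$ & $(1;0,1)$ & $2$ & $2$ & $(2,1)$\\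
$011$ & $001$ & $010$ & $(1;0,1)$ & $2$ & $(0;1,1)$ & $1$ & $2$ & $(1,2)$
\end{tabular}
\caption{The six sorted recurrent configurations $(k;m_1,m_2)$ on $S_{1,2}$, matched by height and round sizes, with the common tree and the position of the black vertex.}
\label{tab:small}
\end{table}

The trees in the table arise as follows. For CTI, place $x$ after the $y_j$ with $m_j=0$ and before those with $m_j=1$, give $x$ the parent $k$, and give each $y_j$ the same parent as the vertex placed just before it (the root if there is none). For ITC, place $x$ after $k$ of the independent vertices and attach it to the root; attach $y_j$ to the root if $m_j=0$ and to $x$ if $m_j=1$. In each line both rules produce the same tree, and its level sizes are the round sizes. In the last three lines the black vertex is the eldest child for CTI and its parent for ITC. In all lines, $\mathsf{height}-h_0$ is the value of $\lambda$ at the black vertex for CTI and the value of $\rho$ at the black vertex for ITC. The fifth tree $012$ does not occur: it has $|E|=|P|=2$, and only one vertex is black. The next three sections prove these observations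 in general.

\section{Encoding CTI toppling}\label{sec:cti}

The difficulty is that the two kinds of thresholds count different things: $k$ counts all topplings and $m$ counts only clique topplings. To obtain one tree we must merge the sequences $(k_j)$ and $(m_j)$ into one order. In CTI a black vertex sees all vertices of the earlier rounds, so its threshold can serve as its parent, as for $d=0$. A white vertex with threshold $m\ge1$ topples in the same round as the $m$-th black vertex. So we place it after exactly $m$ black vertices and make it a younger sibling of its predecessor; its position carries the threshold, and its parent carries no further information.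

\begin{proposition}\label{prop:cti}
For $(\pi,\kappa)\in\mathcal X_C$ let $\Phi_C(\pi,\kappa)$ be the sorted configuration with thresholds
\[
k(v)=\pi(v)\quad(v\in\kappa),\qquad m(v)=|\kappa\cap[v-1]|\quad(v\notin\kappa).
\]
Then $\Phi_C:\mathcal X_C\to\mathrm{SortRec}(n,d)$ is a bijection. In CTI toppling of $\Phi_C(\pi,\kappa)$, round $i$ topples exactly $L_i$, so that $a_i^{CTI}=|L_i\cap\kappa|$ and $b_i^{CTI}=|L_i\setminus\kappa|$, and
\[
\mathsf{height}(\Phi_C(\pi,\kappa))=h_0+\sum_{v\in\kappa}\lambda(v).
\]
\end{proposition}

\begin{proof}
\emph{Toppling.} We have $k(v)\le N-1$ and $m(v)\le n$, so the configuration is stable. Suppose that exactly $L_1,\dots,L_{i-1}$ have toppled before round $i$. In the K-phase $A+B=R_{i-1}$, and by Lemma~\ref{lem:levels}(b) a black vertex satisfies $\pi(v)\le R_{i-1}$ if and only if $\operatorname{dep}(v)\le i$. So exactly $L_i\cap\kappa$ topples, and the I-phase sees $A=A_i$. Let $v\in L_j$ be white. If $j\le i$, then $m(v)\le A_j\le A_i$. If $j>i$, then $j\ge2$ and the first element $f$ of $L_j$ lies in $E(\pi)\subseteq\kappa$ by Lemma~\ref{lem:levels}(c). Since $v$ is white, $f<v$,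 so $m(v)\ge A_{j-1}+1>A_i$. Hence exactly $L_i\setminus\kappa$ topples. By induction round $i$ topples $L_i$ for all $i$, every vertex topples, and the configuration is recurrent by Lemma~\ref{lem:burn}(c).

\emph{Injectivity.} The threshold $m(v)$ is weakly increasing along the white vertices, so the $j$-th white vertex is preceded by $m_j$ black and $j-1$ white vertices and equals $m_j+j$. This determines $\kappa$. Since $\pi$ is weakly increasing, it takes the value $k_j$ at the $j$-th black vertex. A white $v$ is not in $E(\pi)$, so $\pi(v)=\pi(v-1)$. Starting from $\pi(0)=0$, this determines $\pi$.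

\emph{Surjectivity.} Let $c$ be recurrent with thresholds $(k_j)$, $(m_j)$. The numbers $m_j+j$ are strictly increasing in $[N]$; let $\kappa$ be the complement of $\{m_j+j:j\in[d]\}$, so that the $j$-th white vertex is preceded by $m_j$ black vertices. Put $\pi(v)=k_{|\kappa\cap[v]|}$ with $k_0=0$. Then $\pi$ is weakly increasing, equals $k_j$ at the $j$-th black vertex, and satisfies $\pi(v)=\pi(v-1)$ for white $v$. It remains to show $\pi(v)<v$ for all $v\in[N]$, and this is where recurrence is used. Suppose not, and let $v\ge1$ be minimal with $\pi(v)\ge v$. If $v$ were white we would have $\pi(v)=\pi(v-1)\le v-1$, by minimality or, for $v=1$, by $\pi(0)=0$. So $v$ is black. Take $U=\{v,\dots,N\}$, so that $A_U+B_U=v-1$ and $A_U=|\kappa\cap[v-1]|$. A black $w\in U$ has $k(w)=\pi(w)\ge\pi(v)\ge v>A_U+B_U$. A white $w\in U$ satisfies $w>v$, so $m(w)\ge|\kappa\cap[v]|=A_U+1$. Lemma~\ref{lem:burn}(d) contradicts recurrence. Hence $(\pi,\kappa)\in\mathcal X_C$, and its image is $c$.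

\emph{Height.} The sum $\sum_jm_j$ counts pairs of a black vertex before a white vertex, so it is $nd-\iota(\kappa)$. By \eqref{eq:height} and the first identity in \eqref{eq:iota},
\[
\mathsf{height}=n(N-1)-\sum_{v\in\kappa}\pi(v)+\iota(\kappa)=n(N-1)-\binom n2+\sum_{v\in\kappa}\bigl(v-1-\pi(v)\bigr)=h_0+\sum_{v\in\kappa}\lambda(v).\qedhere
\]
\end{proof}

\section{Encoding ITC toppling}\label{sec:itc}

In ITC the roles change. A white vertex with threshold $m\ge1$ topples in the round after that of the $m$-th black vertex, so this black vertex is its natural parent; for $m=0$ the parent is the root. A black vertex is harder, because the K-phase of round $i$ sees the black vertices of earlier rounds but also the white vertices of round $i$ itself. We therefore split its threshold as $k=\sigma+y$, where $y$ is the number of white vertices placed before it and $\sigma$ is a number of black vertices, and we take the $\sigma$-th black vertex as its parent. All non-root parents are then black. The requirement that the parent map be weakly increasing turns out to force the splitting.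

\begin{proposition}\label{prop:itc}
For $(\pi,\kappa)\in\mathcal X_I$ put $\sigma(v)=|\kappa\cap[\pi(v)]|$ for $v\in[N]$, and let $\Phi_I(\pi,\kappa)$ be the sorted configuration with thresholds
\[
k(v)=\sigma(v)+|[v-1]\setminus\kappa|\quad(v\in\kappa),\qquad m(v)=\sigma(v)\quad(v\notin\kappa).
\]
Then $\Phi_I:\mathcal X_I\to\mathrm{SortRec}(n,d)$ is a bijection. In ITC toppling of $\Phi_I(\pi,\kappa)$, round $i$ topples exactly $L_i$, so that $a_i^{ITC}=|L_i\cap\kappa|$ and $b_i^{ITC}=|L_i\setminus\kappa|$, and
\[
\mathsf{height}(\Phi_I(\pi,\kappa))=h_0+\sum_{u\in\kappa}\rho(u).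
\]
\end{proposition}

\begin{proof}
\emph{Stability.} We have $m(v)\le n$. A black $v$ is not in $[\pi(v)]$, so $\sigma(v)\le n-1$ and $k(v)\le n-1+d=N-1$.

\emph{Toppling.} Let $v\in L_j$ and $i\ge1$. If $j\le i$, then $\pi(v)\le R_{i-1}$ and so $\sigma(v)\le A_{i-1}$. If $j>i$, then $\pi(v)>R_{i-1}$ by Lemma~\ref{lem:levels}(b), and $\pi(v)\in P(\pi)$ is black, so $\sigma(v)\ge A_{i-1}+1$. Now suppose that exactly $L_1,\dots,L_{i-1}$ have toppled before round $i$. The I-phase sees $A=A_{i-1}$, so by what we just showed exactly $L_i\setminus\kappa$ topples. The K-phase then sees $A+B=A_{i-1}+B_i$. Let $v\in L_j$ be black. If $j\le i$, then $|[v-1]\setminus\kappa|\le B_j\le B_i$ and $k(v)\le A_{i-1}+B_i$. If $j>i$, then $|[v-1]\setminus\kappa|\ge B_{j-1}\ge B_i$ and $k(v)\ge A_{i-1}+1+B_i$. So exactly $L_i\cap\kappa$ topples. By induction every vertex topples in the round equal to its depth, and the configuration is recurrent.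

\emph{Injectivity.} Let $\kappa=\{v_1<\dots<v_n\}$, $v_0=0$, and let $y_j=v_j-j$ be the number of white vertices before $v_j$. Since $\pi(v)\in\kappa\cup\{0\}$, we have $\pi(v)=v_{\sigma(v)}$, so $\kappa$ and $\sigma$ determine $\pi$. The function $\sigma$ is weakly increasing on $[N]$, hence $m$ and $k$ are weakly increasing along the white and the black vertices. So the $y$-th white vertex has $\sigma=m_y$, and $\sigma(v_j)=k_j-y_j$. The vertex $v_j$ lies after the $y_j$-th white vertex and before the $(y_j+1)$-th, so
\begin{equation}\label{eq:sandwich}
m_{y_j}\le k_j-y_j\le m_{y_j+1},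
\end{equation}
where the left inequality is omitted if $y_j=0$ and the right one if $y_j=d$. The two inequalities can be written $m_{y_j}+y_j\le k_j$ and $k_j<m_{y_j+1}+(y_j+1)$. Since $y\mapsto m_y+y$ is strictly increasing on $[d]$, for $y_j\in\{0,\dots,d\}$ the condition \eqref{eq:sandwich} is equivalent to
\begin{equation}\label{eq:yj}
y_j=\#\{y\in[d]:m_y+y\le k_j\}.
\end{equation}
So the configuration determines the $y_j$, hence $\kappa$, $\sigma$ and $\pi$.

\emph{Surjectivity.} Let $c$ be recurrent. Define $y_j$ by \eqref{eq:yj}; then $0\le y_1\le\dots\le y_n\le d$ and \eqref{eq:sandwich} holds. The numbers $v_j=j+y_j$ are strictly increasing in $[N]$. Let $\kappa=\{v_1,\dots,v_n\}$, so that $v_j$ is preceded by $y_j$ white vertices. Define $\sigma(v_j)=k_j-y_j$, and $\sigma=m_y$ at the $y$-th white vertex.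

We check $\sigma(w)\le\sigma(w+1)$ for $1\le w<N$. If both vertices are white, this is the monotonicity of $(m_y)$. If $w=v_j$ and $w+1=v_{j+1}$, then $y_j=y_{j+1}$ and $k_j\le k_{j+1}$. If $w=v_j$ and $w+1$ is white, then $w+1$ is the $(y_j+1)$-th white vertex and we use the right inequality of \eqref{eq:sandwich}. If $w$ is white and $w+1=v_j$, then $w$ is the $y_j$-th white vertex and we use the left one. Next, $\sigma$ takes values in $\{0,\dots,n\}$. This holds at white vertices. At $v_j$ the lower bound is $k_j\ge0$ if $y_j=0$ and $m_{y_j}\ge0$ otherwise; the upper bound is $N-1-d=n-1$ if $y_j=d$ and $m_{y_j+1}\le n$ otherwise.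

Put $\pi(v)=v_{\sigma(v)}$ with $v_0=0$. This map is weakly increasing, takes values in $\kappa\cup\{0\}$, and satisfies $|\kappa\cap[\pi(v)]|=\sigma(v)$. If $\pi(v)<v$ for all $v$, then $(\pi,\kappa)\in\mathcal X_I$ and its image is $c$. Suppose instead that $\pi(v)\ge v$ for some $v\ge1$, and take $U=\{v,\dots,N\}$, so that $A_U=|\kappa\cap[v-1]|$ and $B_U=|[v-1]\setminus\kappa|$. The vertex $\pi(v)$ is black and at least $v$, so $\sigma(w)\ge\sigma(v)\ge A_U+1$ for all $w\in U$. A white $w\in U$ has $m(w)=\sigma(w)>A_U$, and a black $w\in U$ has $k(w)=\sigma(w)+|[w-1]\setminus\kappa|>A_U+B_U$. Lemma~\ref{lem:burn}(d) contradicts recurrence.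

\emph{Height.} The sum $\sum_w\sigma(w)$ counts pairs $(u,w)$ with $u$ black and $u\le\pi(w)$. For fixed $u$, the condition $\pi(w)\ge u$ forces $w>u$, and among the $N-u$ vertices $w>u$ exactly $\rho(u)$ fail it. With the second identity in \eqref{eq:iota},
\[
\sum_{w\in[N]}\sigma(w)=\sum_{u\in\kappa}\bigl(N-u-\rho(u)\bigr)=\binom n2+nd-\iota(\kappa)-\sum_{u\in\kappa}\rho(u).
\]
Also $\sum_{v\in\kappa}|[v-1]\setminus\kappa|=\iota(\kappa)$, so $\sum_jk_j+\sum_jm_j=\binom n2+nd-\sum_{u\in\kappa}\rho(u)$. Now \eqref{eq:height} gives $\mathsf{height}=n(N-1)-\binom n2+\sum_{u\in\kappa}\rho(u)=h_0+\sum_{u\in\kappa}\rho(u)$.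
\end{proof}

\begin{remark}
The color conditions are what keeps deep vertices from toppling early. Take $n=d=1$ and $\pi=01$, with $E(\pi)=\{2\}$ and $P(\pi)=\{1\}$. For $\kappa=\{1\}$ the formulas of Proposition~\ref{prop:cti} give $k=0$, $m=1$, and CTI topples both vertices in round $1$ although vertex $2$ has depth $2$. For $\kappa=\{2\}$ the formulas of Proposition~\ref{prop:itc} give $k=1$, $m=0$, and ITC topples both vertices in round $1$. In both cases the tree $00$ with the same $\kappa$ gives the same thresholds, so injectivity fails as well.
\end{remark}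

\section{Rows, columns and the bijection}\label{sec:psi}

Both encodings read the rounds from $\pi$ alone, so we look for a map $\mathcal X_C\to\mathcal X_I$ that keeps $\pi$ and changes only $\kappa$. It must turn the number of cells of $D(\pi)$ in black rows into the number of cells in black columns, and the condition $E(\pi)\subseteq\kappa$ into $P(\pi)\subseteq\kappa$. A single permutation of $[N]$ does both.

\begin{lemma}\label{lem:key}
For each $\pi\in\mathcal T$ there is a bijection $\varphi_\pi:[N]\to[N]$ with $\rho(\varphi_\pi(v))=\lambda(v)$ for all $v$ and $\varphi_\pi(E(\pi))=P(\pi)$.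
\end{lemma}

\begin{proof}
\emph{Step 1: $\lambda(v)=\rho(\pi(v))$ for $v\in E(\pi)$.} Let $u=\pi(v)$, so $1\le u<v$. For $u<w<v$ we have $\pi(w)\le\pi(v-1)<u$, and for $w\ge v$ we have $\pi(w)\ge u$. So column $u$ consists of the rows $u+1,\dots,v-1$, and $\rho(u)=v-1-u=\lambda(v)$.

\emph{Step 2: the multisets $\{\lambda(v)\}_{v\in[N]}$ and $\{\rho(u)\}_{u\in[N]}$ are equal.} We count the cells of $D(\pi)$ on the diagonal $w-u=h$, for $h\ge1$, in two ways. Row $w$ consists of the columns $\pi(w)+1,\dots,w-1$, so $\lambda(w)\ge h$ if and only if $\pi(w)<w-h$, that is, $(w-h,w)\in D(\pi)$; note that $\pi(w)<w-h$ forces $w-h\ge1$. Since $\pi$ is weakly increasing, column $u$ is an initial segment of $\{u+1,\dots,N\}$, so $\rho(u)\ge h$ if and only if $u+h\le N$ and $\pi(u+h)<u$, that is, $(u,u+h)\in D(\pi)$. Hence $w\mapsto w-h$ is a bijection from $\{w:\lambda(w)\ge h\}$ to $\{u:\rho(u)\ge h\}$. These sets have the same size for every $h\ge1$, and for $h=0$ both have size $N$. Subtracting, each value is taken equally often by $\lambda$ and by $\rho$.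

\emph{Step 3.} By Lemma~\ref{lem:levels}(d) and Step 1, the multisets $\{\lambda(v)\}_{v\in E(\pi)}$ and $\{\rho(u)\}_{u\in P(\pi)}$ are equal. Removing them from the multisets of Step 2 shows that, for each $h\ge0$, the sets $\{v\notin E(\pi):\lambda(v)=h\}$ and $\{u\notin P(\pi):\rho(u)=h\}$ have the same size. Let $\varphi_\pi=\pi$ on $E(\pi)$, and for each $h$ let $\varphi_\pi$ be the increasing bijection from the first of these sets to the second.
\end{proof}

With $\varphi_\pi$ as constructed in Step 3, define
\begin{equation}\label{eq:Psi}
\Theta(\pi,\kappa)=(\pi,\varphi_\pi(\kappa)),\qquad \Psi=\Phi_I\circ\Theta\circ\Phi_C^{-1}.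
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
For fixed $\pi$, the permutation $\varphi_\pi$ acts bijectively on the $n$-subsets of $[N]$, and since $\varphi_\pi(E(\pi))=P(\pi)$ we have $E(\pi)\subseteq\kappa$ if and only if $P(\pi)\subseteq\varphi_\pi(\kappa)$. So $\Theta:\mathcal X_C\to\mathcal X_I$ is a bijection, and $\Psi$ is a bijection by Propositions~\ref{prop:cti} and~\ref{prop:itc}. Let $c=\Phi_C(\pi,\kappa)$, so that $\Psi(c)=\Phi_I(\pi,\varphi_\pi(\kappa))$. Then
\[
\mathsf{height}(c)=h_0+\sum_{v\in\kappa}\lambda(v)=h_0+\sum_{u\in\varphi_\pi(\kappa)}\rho(u)=\mathsf{height}(\Psi(c)).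
\]
The tree is the same on both sides, so $r_i^{CTI}(c)=|L_i|=r_i^{ITC}(\Psi(c))$ for all $i$, and both weights equal $\sum_i(i-1)|L_i|=\sum_{v\in[N]}(\operatorname{dep}(v)-1)$.
\end{proof}

\begin{example}
Let $n=4$, $d=3$, so $h_0=18$, and let $c$ have thresholds $k=(0,1,3,4)$ and $m=(0,1,2)$; by \eqref{eq:height} its height is $36-11=25$. The white vertices are $m_j+j=1,3,5$, so $\kappa=\{2,4,6,7\}$, and $\pi(v)=k_{|\kappa\cap[v]|}$ is the tree $0001134$ of Figure~\ref{fig:tree}. On $E(\pi)$ the map $\varphi_\pi$ sends $4,6,7$ to $1,3,4$. The remaining rows $1,2,3,5$ have lengths $0,1,2,3$ and go to the columns $7,6,5,2$. So $\varphi_\pi(\kappa)=\{1,3,4,6\}$. For this coloring $\sigma=(0,0,0,1,1,2,3)$. The white vertices $2,5,7$ give $m=(0,1,3)$, and the black vertices give $k=(0+0,\,0+1,\,1+1,\,2+2)=(0,1,2,4)$. These are the thresholds of $\Psi(c)$, whose height is again $36-11=25$. Both processes have round sizes $(3,3,1)$ and weight $5$, while the numbers of clique vertices per round are $(1,2,1)$ for CTI on $c$ and $(2,2,0)$ for ITC on $\Psi(c)$.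
\end{example}

\section{Generating functions}\label{sec:gf}

For $*\in\{CTI,ITC\}$ put
\[
F_*(q,t)=\sum_{c\in\mathrm{SortRec}(n,d)}q^{\mathsf{height}(c)-h_0}\,t^{\mathsf{wtopple}_*(c)} .
\]
This is a polynomial, since $\lambda\ge0$. Let $e_j$ be the elementary symmetric polynomial of degree $j$, the sum of all products of $j$ distinct variables, with $e_j=0$ for $j<0$.

\begin{corollary}\label{cor:tree}
For $*\in\{CTI,ITC\}$,
\[
F_*(q,t)=\sum_{\pi\in\mathcal T}t^{\sum_v(\operatorname{dep}(v)-1)}\,q^{\sum_{v\in E(\pi)}\lambda(v)}\;e_{n-|E(\pi)|}\bigl(q^{\lambda(v)}:v\in[N]\setminus E(\pi)\bigr).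
\]
\end{corollary}

\begin{proof}
By Theorem~\ref{thm:main} we may take $*=CTI$ and sum over $\mathcal X_C$ using Proposition~\ref{prop:cti}. For fixed $\pi$, a set $\kappa\supseteq E(\pi)$ of size $n$ is a choice of $n-|E(\pi)|$ further elements of $[N]\setminus E(\pi)$, and each black $v$ contributes the factor $q^{\lambda(v)}$.
\end{proof}

Next we fix the round sizes. For $a,b\ge0$ let $\binom{a+b}{a}_q=\frac{[a+b]_q!}{[a]_q!\,[b]_q!}$, where $[j]_q!=\prod_{i=1}^j(1+q+\dots+q^{i-1})$, and set $\binom{r-1}{r}_q=0$ for $r\ge1$. We use two textbook interpretations of $\binom{a+b}a_q$.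
\begin{enumerate}
\item[(Q1)] It is the sum of $q^{p}$ over the words with $a$ letters of one kind and $b$ letters of a second kind, where $p$ is the number of pairs of positions in which a letter of the first kind precedes a letter of the second kind.
\item[(Q2)] It is the sum of $q^{x_1+\dots+x_a}$ over the sequences $b\ge x_1\ge\dots\ge x_a\ge0$.
\end{enumerate}

\begin{proposition}\label{prop:rounds}
For every composition $(r_1,\dots,r_\ell)$ of $N$ into positive parts,
\begin{multline*}
\sum_{a}q^{\sum_i\binom{a_i}2}\binom{r_1}{a_1}_{\!q}\prod_{i=2}^{\ell}\binom{a_i+r_{i-1}-1}{a_i}_{\!q}\binom{r_i-1}{r_i-a_i}_{\!q}\\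
=\sum_{a}q^{\sum_i\binom{a_i}2}\binom{r_1}{a_1}_{\!q}\prod_{i=2}^{\ell}\binom{r_i}{a_i}_{\!q}\binom{r_i+a_{i-1}-1}{r_i}_{\!q},
\end{multline*}
where both sums run over $a=(a_1,\dots,a_\ell)$ with $0\le a_i\le r_i$ and $\sum_ia_i=n$. The left (right) side is the generating function of $q^{\mathsf{height}-h_0}$ over the configurations in $\mathrm{SortRec}(n,d)$ with CTI (ITC) round sizes $r_1,\dots,r_\ell$.
\end{proposition}

\begin{proof}
The two generating functions are equal by Theorem~\ref{thm:main}, so it suffices to prove the two interpretations. Let $L_1,\dots,L_\ell$ be the consecutive intervals of sizes $r_1,\dots,r_\ell$. By Lemma~\ref{lem:levels}(a), a tree with these levels has $\pi=0$ on $L_1$ and restricts to weakly increasing maps $L_i\to L_{i-1}$ for $i\ge2$. Conversely, any such family of maps defines a $\pi\in\mathcal T$ with depth $i$ on $L_i$, by induction on $i$. Let $(u,w)$ with $w\in L_i$. If $u\in L_i$ and $u<w$, then $(u,w)\in D(\pi)$ because $\pi(w)\le R_{i-1}<u$. If $u\in L_{i-1}$, then $(u,w)\in D(\pi)$ exactly when $u>\pi(w)$. If $u$ lies in a level $L_j$ with $j\le i-2$, then $\pi(w)>R_{i-2}\ge u$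 and $(u,w)\notin D(\pi)$. We fix $a_i=|L_i\cap\kappa|$, write $b_i=r_i-a_i$, and show that the colored trees with these data contribute the term indexed by $a$.

\emph{Right side.} We count cells $(u,w)$ with $u$ black, over $\mathcal X_I$. Inside $L_i$ there are $\binom{a_i}2$ cells with $w$ black, and the cells with $w$ white are the pairs of a black vertex before a white one. Summing over the colorings of $L_i$ gives $q^{\binom{a_i}2}\binom{r_i}{a_i}_q$ by (Q1). For $i\ge2$, the condition $P(\pi)\subseteq\kappa$ says that $\pi|_{L_i}$ is an arbitrary weakly increasing map into the $a_{i-1}$ black vertices of $L_{i-1}$. Each $w\in L_i$ contributes the number of these black vertices after $\pi(w)$. These numbers form an arbitrary weakly decreasing sequence of length $r_i$ in $\{0,\dots,a_{i-1}-1\}$, which gives $\binom{r_i+a_{i-1}-1}{r_i}_q$ by (Q2). If $a_{i-1}=0$ there is no such map, in agreement with the convention. This factor does not depend on the positions of the black vertices, so the factors multiply.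

\emph{Left side.} We count cells $(u,w)$ with $w$ black, over $\mathcal X_C$. No element of $L_1$ is in $E(\pi)$. For $i\ge2$, by Lemma~\ref{lem:levels}(c), the condition $E(\pi)\cap L_i\subseteq\kappa$ says that the first element of $L_i$ is black and that every white $v\in L_i$ has $\pi(v)=\pi(v-1)$. So $\pi|_{L_i}$ is determined by its restriction to $L_i\cap\kappa$, which is an arbitrary weakly increasing map into $L_{i-1}$. Inside a level we count $\binom{a_i}2$ plus the pairs of a white vertex before a black one. Level $1$ gives $q^{\binom{a_1}2}\binom{r_1}{a_1}_q$. For $i\ge2$ the first vertex is black and belongs to no such pair, and the other $r_i-1$ vertices contain $b_i$ white ones, which gives $q^{\binom{a_i}2}\binom{r_i-1}{b_i}_q$; this vanishes for $a_i=0$, as it should. Finally each black $w\in L_i$, $i\ge2$, contributes $R_{i-1}-\pi(w)$ cells with $u\in L_{i-1}$. These numbers form an arbitrary weakly decreasing sequence of length $a_i$ in $\{0,\dots,r_{i-1}-1\}$, which gives $\binom{a_i+r_{i-1}-1}{a_i}_q$.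
\end{proof}

The identity does not hold term by term. For $n=1$ and $(r_1,r_2)=(2,1)$ both sides equal $1+q$, as in lines four and five of Table~\ref{tab:small}, but the left side comes from $a=(0,1)$ and the right side from $a=(1,0)$.

Summing over all compositions gives a closed formula. Write $\binom{x+y+z}{x,\,y,\,z}_q=\frac{[x+y+z]_q!}{[x]_q!\,[y]_q!\,[z]_q!}$.

\begin{corollary}\label{cor:closed}
For $*\in\{CTI,ITC\}$,
\begin{multline}\label{eq:closed}
F_*(q,t)=\sum_{p\ge1}\ \sum_{\alpha,\beta}q^{\sum_{i=1}^p\binom{\alpha_i}2}\;t^{\sum_{i=1}^p((i-1)\alpha_i+i\beta_i)}\\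
\times\binom{\beta_0+\alpha_1}{\beta_0}_{\!q}\binom{\beta_p+\alpha_p-1}{\beta_p}_{\!q}\prod_{i=1}^{p-1}\binom{\beta_i+\alpha_{i+1}+\alpha_i-1}{\beta_i,\ \alpha_{i+1},\ \alpha_i-1}_{\!q},
\end{multline}
where $\alpha_1,\dots,\alpha_p\ge1$ have sum $n$ and $\beta_0,\dots,\beta_p\ge0$ have sum $d$.
\end{corollary}

\begin{proof}
Multiply the right side of Proposition~\ref{prop:rounds} by $t^{\sum_i(i-1)r_i}$ and sum over all compositions; the result is $F_{ITC}=F_{CTI}$. Nonzero terms have $a_i>0$ for $i<\ell$. Put $\alpha_i=a_i$ and $\beta_{i-1}=r_i-a_i$. If $a_\ell>0$, let $p=\ell$ and $\beta_p=0$. If $a_\ell=0$, then $\ell\ge2$ because $\sum_ia_i=n\ge1$; let $p=\ell-1$, so that $\beta_p=r_\ell>0$. This is a bijection onto the triples $(p,\alpha,\beta)$ in \eqref{eq:closed}: the value of $\beta_p$ tells which case occurred, and $r_i=\alpha_i+\beta_{i-1}$ for $i\le p$. The exponents of $q$ and $t$ agree, and $\binom{r_1}{a_1}_q=\binom{\beta_0+\alpha_1}{\beta_0}_q$. For $1\le i\le p-1$ the factor of level $i+1$ is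
\[
\binom{\beta_i+\alpha_{i+1}}{\beta_i}_{\!q}\binom{\beta_i+\alpha_{i+1}+\alpha_i-1}{\beta_i+\alpha_{i+1}}_{\!q}=\binom{\beta_i+\alpha_{i+1}+\alpha_i-1}{\beta_i,\ \alpha_{i+1},\ \alpha_i-1}_{\!q},
\]
since $[\beta_i+\alpha_{i+1}]_q!$ cancels. The factor $\binom{\beta_p+\alpha_p-1}{\beta_p}_q$ equals $1$ in the first case, and in the second case it is the factor $\binom{r_\ell}{0}_q\binom{r_\ell+a_{\ell-1}-1}{r_\ell}_q$ of level $\ell$.
\end{proof}

To identify this polynomial, recall the following. In the ring of symmetric functions over $\mathbb Q(q,t)$, let $e_j$ and $h_j$ be the elementary and complete homogeneous symmetric functions, and let $\langle\cdot,\cdot\rangle$ be the Hall scalar product, for which the Schur functions are orthonormal. The modified Macdonald polynomials $\widetilde H_\mu$, indexed by partitions $\mu$, form a basis, and $\nabla$ is the linear operator with $\nabla\widetilde H_\mu=t^{\eta(\mu)}q^{\eta(\mu')}\widetilde H_\mu$, where $\eta(\mu)=\sum_i(i-1)\mu_i$ and $\mu'$ is the conjugate partition. Exchanging $q$ and $t$ sends $\widetilde H_\mu$ to $\widetilde H_{\mu'}$ and the eigenvalue of $\mu$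 to that of $\mu'$. So this exchange commutes with $\nabla$, and $\langle\nabla e_{n+d},e_nh_d\rangle$ is symmetric in $q$ and $t$. The next statement is the only one in this paper whose proof uses cited results.

\begin{corollary}\label{cor:nabla}
We have $F_{CTI}(q,t)=F_{ITC}(q,t)=\langle\nabla e_{n+d},e_nh_d\rangle$, and this polynomial is symmetric in $q$ and $t$.
\end{corollary}

\begin{proof}
The right side of \eqref{eq:closed} is the formula of Egge, Haglund, Killpatrick and Kremer \cite{EHKK} for the $q,t$-Schr\"oder polynomial $S_{n+d,d}(q,t)$. Haglund \cite{Hag} proved that this polynomial equals $\langle\nabla e_{n+d},e_nh_d\rangle$.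
\end{proof}

For $n=1$, $d=2$, Table~\ref{tab:small} gives $F_*(q,t)=1+q+t+q^2+qt+t^2$.

\section{The clique counts cannot be transported}\label{sec:limit}

The map $\Psi$ transports the totals $a_i+b_i$. It is natural to ask for a bijection that transports the counts $a_i$ and $b_i$ separately. None exists, and the obstruction is already in the first round.

\begin{proposition}\label{prop:limit}
For no $n,d\ge1$ is there a bijection $\Psi'$ of $\mathrm{SortRec}(n,d)$ with $a_1^{CTI}(c)=a_1^{ITC}(\Psi'(c))$ for all $c$. In particular no bijection transports the CTI sequence $(a_i)$ to the ITC sequence $(a_i)$.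
\end{proposition}

\begin{proof}
Let $c=N-2$ on $K^\circ$ and $c=n$ on $I$, so that all $k_j=1$ and all $m_j=0$. In CTI the first K-phase sees $A+B=0$ and topples nothing, the first I-phase topples all of $I$, and the second K-phase sees $A+B=d\ge1$ and topples all of $K^\circ$. So $c$ is recurrent, with $a_1^{CTI}=0$, $b_1^{CTI}=d$ and $a_2^{CTI}=n$.

In ITC toppling of a recurrent configuration, $a_1=0$ is impossible. Indeed, if $a_1=0$, the I-phase of round $2$ sees $A=0$ as in round $1$, when all independent vertices with $m=0$ already toppled; so it topples nothing. The K-phase of round $2$ then sees the same $A+B=b_1$ as in round $1$ and topples nothing either. The configuration is stable while the $n\ge1$ clique vertices have not toppled, which contradicts Lemma~\ref{lem:burn}(c). Hence $c$ has no possible image.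
\end{proof}

\begin{thebibliography}{9}

\bibitem{DDL}
Henri Derycke, Mark Dukes, Yvan Le Borgne,
\emph{The sandpile model on the complete split graph: $q,t$-Schr\"oder polynomials, sawtooth polyominoes, and a cycle lemma},
arXiv:2402.15372 (2024).

\bibitem{EHKK}
Egge, Haglund, Killpatrick and Kremer,
\emph{A Schr\"oder generalization of Haglund's statistic on Catalan paths},
Electron. J. Combin. 10 (2003).

\bibitem{Hag}
Haglund,
\emph{A proof of the $q,t$-Schr\"oder conjecture},
Int. Math. Res. Not. 2004.

\end{thebibliography}
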